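# Two loops over which a two-to-one coarse quotient does not embed back

## 1. Four paths lying over two loops

Fix an integer $k\ge 3$. Everything starts from one small map of graphs.

The graph $Y_k$ consists of two cycles of length $k$ glued at one vertex $o$. Its vertices are $o,a_1,\dots,a_{k-1},b_1,\dots,b_{k-1}$; with the convention $a_0=a_k=b_0=b_k=o$, its edges are $a_ta_{t+1}$ and $b_tb_{t+1}$ for $0\le t<k$. The graph $X_k$ consists of two vertices $p,q$ joined by four internally disjoint paths $P_1,P_2,P_3,P_4$ of length $k$, parametrized so that $P_i(0)=p$ and $P_i(k)=q$. The map $\pi_k:X_k\to Y_k$ wraps two of the paths around the loop $a$, in opposite directions, and the other two around the loop $b$, in opposite directions: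
$$P_1(t)\mapsto a_t,\qquad P_2(t)\mapsto a_{k-t},\qquad P_3(t)\mapsto b_t,\qquad P_4(t)\mapsto b_{k-t}.$$

All four formulas send $p$ and $q$ to $o$, so $\pi_k$ is well defined. It is exactly two-to-one: the fiber of $o$ is $\{p,q\}$, the fiber of $a_t$ with $0<t<k$ is $\{P_1(t),P_2(k-t)\}$, and similarly for $b_t$. For $k=3$ the graph $X_3$ has $10$ vertices and $Y_3$ has $5$.

Moreover $\pi_k$ maps the neighbors of each vertex bijectively onto the neighbors of its image. The four neighbors of $p$ are the $P_i(1)$, and they go to $a_1,a_{k-1},b_1,b_{k-1}$ in this order. The four neighbors $P_i(k-1)$ of $q$ go to $a_{k-1},a_1,b_{k-1},b_1$. At an inner vertex, say $P_1(t)$ with $0<t<k$, the neighbors $P_1(t\pm1)$ go to $a_{t\pm1}$. (The hypothesis $k\ge3$ keeps the listed neighbors distinct.)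

Give both graphs their graph metrics. Edges go to edges, so $\pi_k$ is $1$-Lipschitz. Since neighbors of $\pi_k(x)$ lift to neighbors of $x$, a path in $Y_k$ starting at $\pi_k(x)$ lifts, one edge at a time, to a path of the same length starting at $x$. Applying this to a shortest path gives, with closed balls,
$$B(\pi_k(x),r)\subseteq \pi_k(B(x,r))\qquad(x\in X_k,\ r>0).\tag{1}$$

Both graphs have diameter at most $k$: two points of $X_k$ lie on a common cycle of length $2k$, and every point of $Y_k$ is within $k/2$ of $o$.

What this is for. Property (1) says that any walk in $Y_k$ can be imitated upstairs in $X_k$, so $\pi_k$ is as good a quotient map as one could wish. Yet for large $k$ the two loops of $Y_k$ do not fit back into the graphs $X_j$ without distances being distorted more and more. Putting all the $\pi_k$ into one map answers a question about metric spaces in the negative.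

## 2. Coarse quotients and the embedding question

Let $(X,d)$ and $(Y,\partial)$ be metric spaces and $f:X\to Y$ a map. Throughout, $B(x,r)$ is the closed ball, and $A_K=\{y:\partial(y,A)\le K\}$ is the closed $K$-neighborhood of $A\subseteq Y$.

**Definition (uniform local finiteness).** $X$ is *uniformly locally finite* (u.l.f.) if for every $r>0$ there is $N\in\mathbb N$ such that every ball of radius $r$ contains at most $N$ elements.

In such a space balls are finite, so the distance from a point to a nonempty set is attained, and the space is countable.

**Definition (coarse maps and embeddings).** The map $f$ is *coarse* if for every $r>0$ there is $s>0$ such that $d(x,x')\le r$ implies $\partial(f(x),f(x'))\le s$. It is *expanding* if for every $s>0$ there is $r>0$ such that $d(x,x')>r$ implies $\partial(f(x),f(x'))>s$; equivalently, a bound on the distance of two images bounds the distance of the two points. A *coarse embedding* is a coarse and expanding map. A *coarse equivalence* is a coarse map $h$ which has a *coarse inverse*: a coarse map $h'$ in the other direction such that $hh'$ and $h'h$ are at bounded distance from the identities.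

If $h'h$ moves points by at most $e$, then a bound on the distance of $h(t),h(t')$ bounds that of $h'h(t),h'h(t')$, hence, after adding $2e$, that of $t,t'$. So a coarse equivalence is a coarse embedding, and by symmetry so is its coarse inverse. Compositions of coarse embeddings are coarse embeddings.

**Definition (coarse quotient).** The map $f$ is *co-coarsely continuous with constant $K>0$* if for every $r>0$ there is $s>0$ such that for all $x\in X$
$$B(f(x),r)\subseteq\big(f(B(x,s))\big)_K .$$
It is a *coarse quotient* if it is coarse and co-coarsely continuous with some constant $K>0$. It is *uniformly finite-to-one* if $\sup_{y\in Y}|f^{-1}(y)|<\infty$.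

Three examples. The map $\mathbb Z\to\mathbb N$, $x\mapsto|x|$, is a coarse quotient: it is $1$-Lipschitz, and if $y\ge0$ differs from $|x|$ by at most $r$, then $y$ or $-y$, whichever has the sign of $x$, is a preimage of $y$ within $r$ of $x$. The inclusion $2\mathbb Z\to\mathbb Z$ is a coarse quotient with $K=1$; here the error $K$ is needed, since odd numbers are missed. The third is a non-example. Let $X=\{4^n:n\ge0\}\subset\mathbb N$ and $f(4^n)=n$. If $d(4^m,4^n)\le r$ with $m<n$, then $3\cdot4^{n-1}\le r$, which leaves finitely many pairs, so the bijection $f:X\to\mathbb N$ is coarse. It is not co-coarsely continuous. Given $K$, take an integer $r>K$; for any $s$ and all large $n$ we have $B(4^n,s)=\{4^n\}$, while $n+r\in B(n,r)$ is at distance $r>K$ from $f(B(4^n,s))=\{n\}$.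

So co-coarse continuity says that a bounded step in $Y$ away from $f(x)$ can be imitated, up to the error $K$, by a bounded step in $X$ away from $x$. The problem comes from Bruno de Mendonça Braga's "Coarse quotients of metric spaces and embeddings of uniform Roe algebras", arXiv:2009.06794 (2020): *let $X$ and $Y$ be nonempty u.l.f. metric spaces with a uniformly finite-to-one coarse quotient $X\to Y$; does $Y$ coarsely embed into $X$?* In the first two examples it does: $\mathbb N\subset\mathbb Z$, and $n\mapsto 2n$ embeds $\mathbb Z$ into $2\mathbb Z$.

We also need low asymptotic dimension. For $r>0$, the *$r$-chain classes* of a space are the classes of the equivalence relation generated by $d(x,x')\le r$.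

**Definition (asymptotic dimension at most $0$, at most $1$).** $\operatorname{asdim}X\le0$ if for every $r$ the $r$-chain classes have uniformly bounded diameter. $\operatorname{asdim}X\le1$ if for every $r$ the space is covered by two families of uniformly bounded sets such that distinct members of the same family are at distance $>r$.

For instance $\{4^n\}$ has asymptotic dimension $0$: for each $r$ there is one finite $r$-chain class containing the small elements, and all other classes are singletons. The space $\mathbb N$ does not, since it is a single $1$-chain class; but $\operatorname{asdim}\mathbb N\le1$, as one sees by cutting $\mathbb N$ into consecutive intervals of $m>r$ integers and coloring them alternately.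

The answer to the question is no.

**Theorem 1.** There are u.l.f. metric spaces $X,Y$ with $\operatorname{asdim}X=\operatorname{asdim}Y=1$ and an exactly two-to-one surjective map $f:X\to Y$ which is $1$-Lipschitz and satisfies $B(f(x),r)\subseteq f(B(x,r))$ for all $x\in X$, $r>0$ (so $f$ is a coarse quotient with every constant $K>0$), such that $Y$ does not coarsely embed into $X$.

## 3. Lifting step by step: trees and asymptotic dimension zero

The approach one tries first is to choose a section: for each $y$ a point $\sigma(y)\in X$ with $f(\sigma(y))$ close to $y$. Such a $\sigma$ is automatically expanding, so only coarseness is at stake, and co-coarse continuity invites us to choose $\sigma$ one step at a time. It is worth seeing how far this goes. It proves parts 1 and 2 of the next theorem; part 3 is proved in Section 8, as it uses Theorem 1.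

**Theorem 2.** Let $f:X\to Y$ be a uniformly finite-to-one coarse quotient between nonempty u.l.f. spaces.

1. If $\operatorname{asdim}X=0$ or $\operatorname{asdim}Y=0$, then $Y$ coarsely embeds into $X$.
2. If $Y$ is coarsely equivalent to the vertex set of a connected tree with its path metric (e.g. $Y=\mathbb N,\mathbb Z$, or a free group), then $Y$ coarsely embeds into $X$.
3. There are *bijective* coarse quotients $X\to Y'$ of u.l.f. spaces for which $Y'$ does not coarsely embed into $X$. However, if distinct points of $Y$ are at distance $\ge1$, $f$ is injective and $K<1$, then $f$ is a coarse equivalence.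

By part 1 and Theorem 1, the threshold in asymptotic dimension lies exactly between $0$ and $1$. By part 3 and Theorem 1, for $Y$ with distinct points at distance $\ge1$ and $K<1$, the smallest fiber bound allowing a counterexample is exactly $2$.

**Setup for the proof.** This fixes the lifting tool. Let $K$ be the co-coarse constant. Choose a nondecreasing $s(\cdot)$ with $B(f(x),r)\subseteq(f(B(x,s(r))))_K$ and a nondecreasing $\omega$ such that $d(x,x')\le r$ implies $\partial(f(x),f(x'))\le\omega(r)$. (Choose values at positive integers, and let the value at $r$ be the maximum of those chosen at $1,\dots,\lceil r\rceil$.) Since distances to sets are attained, we have, for $r>0$: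
$$\text{if }\partial(f(x),y)\le r,\text{ there is }x'\text{ with } d(x,x')\le s(r)\text{ and }\partial(f(x'),y)\le K.\tag{2}$$
In particular, starting from any $x\in X$ and $r$ large, every $y\in Y$ is within $K$ of $f(X)$. Furthermore,
$$\text{if }\sigma:Y\to X\text{ is coarse and }\partial(f\sigma(y),y)\le K\text{ for all }y,\text{ then }\sigma\text{ is a coarse embedding:}\tag{3}$$
if $d(\sigma(y),\sigma(y'))\le t$, then $\partial(f\sigma(y),f\sigma(y'))\le\omega(t)$ and so $\partial(y,y')\le\omega(t)+2K$.

**Proof of part 2: lifting down a tree.** Let $h:T\to Y$ be a coarse equivalence from the vertex set of a tree, choose a root, and let $c>0$ satisfy $\partial(h(t),h(t'))\le c$ for adjacent $t,t'$. Choose $\sigma(\text{root})$ with $\partial(f\sigma(\text{root}),h(\text{root}))\le K$. If $\sigma(t)$ is chosen with $\partial(f\sigma(t),h(t))\le K$ and $t'$ is a child of $t$, then $\partial(f\sigma(t),h(t'))\le K+c$, and (2) gives $\sigma(t')$ with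
$$d(\sigma(t),\sigma(t'))\le s(K+c),\qquad \partial(f\sigma(t'),h(t'))\le K.$$
By induction on the distance from the root, $\sigma$ is defined on all of $T$, and it is Lipschitz because every edge of $T$ joins a vertex to a child. It is expanding: if $d(\sigma(t),\sigma(t'))\le r$, then $\partial(h(t),h(t'))\le\omega(r)+2K$, which bounds the distance of $t$ and $t'$ because $h$ is expanding. Composing $\sigma$ with a coarse inverse $Y\to T$ of $h$ gives a coarse embedding $Y\to X$.

**Proof of part 1, first step: reduction to $\operatorname{asdim}Y=0$.** We show that $\operatorname{asdim}X=0$ implies $\operatorname{asdim}Y=0$. Let $y_0,\dots,y_m$ be an $r$-chain in $Y$, that is, $\partial(y_i,y_{i+1})\le r$. Choose $x_0$ with $\partial(f(x_0),y_0)\le K$. Given $x_i$ with $\partial(f(x_i),y_i)\le K$, we have $\partial(f(x_i),y_{i+1})\le K+r$, so (2) gives $x_{i+1}$ with $d(x_i,x_{i+1})\le s(K+r)$ and $\partial(f(x_{i+1}),y_{i+1})\le K$. Now $x_0,\dots,x_m$ is an $s(K+r)$-chain, so $d(x_0,x_m)\le\beta$ where $\beta$ depends only on $r$. Hence $\partial(y_0,y_m)\le\omega(\beta)+2K$.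

**Proof of part 1, second step: lifting down the hierarchy of chain classes.** Let $\operatorname{asdim}Y=0$. The aim is to replace the tree by the nested chain classes. Let $E_0$ be equality on $Y$ and, for $n\ge1$, let $E_n$ be the relation of lying in the same $n$-chain class. Then $E_0\subseteq E_1\subseteq\cdots$, and the classes of $E_n$ have diameter at most some $\beta_n<\infty$. Choose a point $y_C\in C$ in each class $C$ of each $E_i$; for a singleton class $\{y\}$ of $E_0$ this is $y$.

Fix $n$. For each $E_n$-class $C$ pick $x_C$ with $\partial(f(x_C),y_C)\le K$. Now descend. Suppose $C$ is an $E_i$-class with $1\le i\le n$, and $C'\subseteq C$ is an $E_{i-1}$-class. Both $y_C$ and $y_{C'}$ lie in $C$, so $\partial(f(x_C),y_{C'})\le K+\beta_i$, and (2) gives $x_{C'}$ with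
$$d(x_C,x_{C'})\le s(K+\beta_i),\qquad\partial(f(x_{C'}),y_{C'})\le K.$$
(Formally the label records the level $i$ as well as the set, since a set may be a class at several levels; and all these choices depend on $n$.) Put $\sigma_n(y)=x_{\{y\}}$, taken at level $0$. Then $\partial(f\sigma_n(y),y)\le K$. If $1\le m\le n$ and $\partial(y,y')\le m$, then $y,y'$ lie in one $E_m$-class $C$, and descending from $C$ to $\{y\}$ and to $\{y'\}$ gives
$$d(\sigma_n(y),\sigma_n(y'))\le S_m:=2\sum_{i=1}^m s(K+\beta_i).\tag{4}$$

**Proof of part 1, third step: letting $n\to\infty$.** The bound $S_m$ does not depend on $n$, which is what makes a limit possible. Each $\sigma_n(y)$ lies in $f^{-1}(B(y,K))$, a finite set, because balls of $Y$ and fibers of $f$ are finite. As $Y$ is countable, a diagonal argument gives a subsequence along which, for every $y$, $\sigma_n(y)$ is eventually constant; call the value $\sigma(y)$. Then $\partial(f\sigma(y),y)\le K$, and if $\partial(y,y')\le m$, applying (4) to a large $n$ in the subsequence gives $d(\sigma(y),\sigma(y'))\le S_m$. So $\sigma$ is coarse, and by (3) it is a coarse embedding. This proves parts 1 and 2.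

## 4. One loop can be stretched, two loops at a point cannot

The step-by-step choice breaks down at a cycle. Walk once around the loop $a$ of $Y_k$, starting from $o$, and lift the walk from $p$: the lift runs along $P_1$ and ends at $q$, at distance $k$ from where it began. The section does not close up.

This alone does not produce a counterexample, and the simplest case shows why. Let $C_k$ be the cycle $\mathbb Z/k$, and let $C_{2k}\to C_k$, $k\ge3$, be reduction modulo $k$. It is two-to-one and bijective on neighbors, so (1) holds for it. An exact section $\tau$ has $\tau(t+1)-\tau(t)\in\{1,k+1\}$ modulo $2k$, so a step has size $1$ or $k-1$. If all steps had size $1$, then going around once would add $k$ to $\tau(0)$ modulo $2k$, which is absurd. So every exact section has a jump of size $k-1$. Nevertheless the map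
$$C_k\to C_{2k},\qquad t\mapsto 2t$$
exactly doubles distances. If we put the distance $k+l$ between points of the $k$-th and $l$-th components, both in $\bigsqcup_k C_k$ and in $\bigsqcup_k C_{2k}$, then the union of these maps multiplies each distance by $1$ or $2$ and is a coarse embedding. An embedding need not have anything to do with the quotient map.

Try the same trick on $Y_k$ with $k$ even: stretch $a$ onto the cycle $P_1\cup P_2$ of length $2k$ and $b$ onto $P_3\cup P_4$, with $o\mapsto p$. The midpoints $a_{k/2}$ and $b_{k/2}$ both go to $q$, but they are at distance $k$ from each other. So these maps are not expanding uniformly in $k$.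

This failed attempt contains the proof. A long loop placed in $X_j$ with controlled distortion cannot stay inside a tree, and removing $p$ or $q$ from $X_j$ leaves a tree. So each of the two loops must pass through both $p$ and $q$. Points of $a$ and of $b$ with the same image must be close to each other, hence close to $o$. Then the image of $o$ is close both to $p$ and to $q$, which are far apart.

## 5. The spaces $X$ and $Y$ of Theorem 1

**Step 1: assembling the components.** Let $X=\bigsqcup_{k\ge3}X_k$ and $Y=\bigsqcup_{k\ge3}Y_k$, with the graph metric on each component and distance $k+l$ between any point of the $k$-th and any point of the $l$-th component when $k\ne l$. The triangle inequality must be checked for triples meeting more than one component. For two points of component $k$ at distance $d$, passing through a point of component $l$ is no shortcut because $d\le k\le2(k+l)$. For a point of component $l$ and two points of component $k$ at distance $d$, we need $k+l\le d+(k+l)$. For three different components, $k+m\le(k+l)+(l+m)$.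

Both spaces are u.l.f.: vertex degrees are at most $4$, which bounds the part of a ball of radius $r$ inside its own component, and any other component that meets the ball has index at most $r$; there are finitely many such components, all finite.

**Step 2: the map.** Let $f=\bigsqcup_k\pi_k$. It is exactly two-to-one, surjective and $1$-Lipschitz (it preserves distances between different components). We check $B(f(x),r)\subseteq f(B(x,r))$. Let $x\in X_k$ and $y\in B(f(x),r)$. If $y\in Y_k$, use (1). If $y\in Y_l$ with $l\ne k$, then $k+l\le r$, and any preimage $x'\in X_l$ of $y$ has $d(x,x')=k+l\le r$. Thus for every $K>0$ the map $f$ is a coarse quotient with constant $K$, taking $s=r$.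

**Step 3: $\operatorname{asdim}X=\operatorname{asdim}Y=1$.** We color the spaces with two colors. It suffices to treat an integer $r\ge1$; put $m=r+1$.

Consider a component of index $k\ge3m$. Treat each $P_i$ as a path of length $k$ from $p$ to $q$, and each loop of $Y_k$ as a path of length $k$ from $o$ to $o$. Let $N\ge3$ be the largest odd integer with $Nm\le k$. Then $k<(N+2)m$, so
$$m\le\frac kN<\frac{(N+2)m}{N}\le\frac53m .$$
Cut the path into $N$ consecutive blocks of lengths $\lfloor k/N\rfloor$ or $\lceil k/N\rceil$; consecutive blocks share an end vertex. Since $m$ and $2m$ are integers, these lengths lie in $[m,2m]$. Color the blocks alternately $0,1,0,\dots,1,0$; as $N$ is odd, both end blocks have color $0$. Merge all end blocks containing the same branch vertex ($p$, $q$ or $o$) into one piece of color $0$. A merged piece consists of arms of length at most $2m$ issuing from one vertex, so all pieces have diameter at most $4m$. To go from one piece to a different piece of the same color inside the component, one must traverse a whole block of the other color, or, between color $1$ pieces, at least a whole block of color $0$ (possibly an end block,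 up to the branch vertex). Hence the distance is at least $m>r$.

All components of index $<3m$ together form one more finite piece of color $0$. Two different components of index $\ge3m$ are more than $6m$ apart, and the finite piece is at distance $>3m$ from them. So $\operatorname{asdim}\le1$ for both spaces. Finally, each $X_k$ and each $Y_k$ lies in a single $1$-chain class, and their diameters are unbounded, as $d(p,q)=k$ in $X_k$ and $d(o,a_{\lfloor k/2\rfloor})=\lfloor k/2\rfloor$ in $Y_k$. So the asymptotic dimension is not $0$.

## 6. A long circle does not fit into a tree

**Lemma 1.** Let $C$ be a circle of length $k$ with arc-length metric, $T$ a finite tree (as a compact topological space), $D>0$, and $h:C\to T$ a continuous map such that $h(u)=h(v)$ implies $d(u,v)\le D$. Then $k\le6D$.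

**Proof.** The idea is that the two halves of the circle must cover the same arc of the tree, and points covered twice can only come from the ends. Suppose $k>6D$. Let $x,y$ be antipodal, so $d(x,y)=k/2>3D$ and in particular $h(x)\ne h(y)$. Let $J$ be the arc in $T$ from $h(x)$ to $h(y)$, and let $A,A'$ be the two closed semicircles between $x$ and $y$. Every interior point of $J$ separates $h(x)$ from $h(y)$ in $T$, so the connected sets $h(A)$ and $h(A')$, which contain $h(x)$ and $h(y)$, both contain $J$.

Let $t\in J$. Choose $u\in A$ and $u'\in A'$ with $h(u)=h(u')=t$. Then $d(u,u')\le D$. A shortest arc from $u$ to $u'$ goes from $A$ to $A'$, so it contains $x$ or $y$. Hence $u$ is within $D$ of $x$ or of $y$. This shows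
$$J=\big(J\cap h(B(x,D))\big)\cup\big(J\cap h(B(y,D))\big).$$
Both sets are closed, and they are nonempty as they contain $h(x)$ and $h(y)$ respectively. They are disjoint: if $h(w)=h(w')$ with $w\in B(x,D)$ and $w'\in B(y,D)$, then $d(w,w')\le D$ and $d(x,y)\le3D$, a contradiction. So $J$ is disconnected, which is false. $\square$

## 7. Both loops pass through both branch points

We prove that $Y$ does not coarsely embed into $X$. Suppose $g:Y\to X$ is a coarse embedding.

**Step 1: constants, and a component of $Y$ sent far out.** We need $Y_k$ long and its image in a component $X_j$ with $j$ large. Choose $L\ge1$ such that points at distance $\le1$ have $g$-images at distance $\le L$. Choose $\rho>0$ such that images at distance $\le L$ come from points at distance $\le\rho$. Put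
$$D=\rho+1,\qquad M_0=2DL\ge L.$$
Let $F$ be the union of all $X_j$ with $j\le M_0$. This set is finite, hence bounded; as $g$ is expanding, $g^{-1}(F)$ is bounded, hence finite. So only finitely many $Y_k$ meet $g^{-1}(F)$, and we may fix $k>6D$ with $g(Y_k)\cap F=\emptyset$.

**Step 2: the image lies in a single component.** If adjacent vertices of $Y_k$ had images in different components $X_i$ and $X_j$, then $i+j\le L\le M_0$, and the images would lie in $F$, a contradiction. Since $Y_k$ is connected, $g(Y_k)\subseteq X_j$ for a single $j$, and
$$j>M_0=2DL.\tag{5}$$

**Step 3: making $g$ continuous.** Lemma 1 needs a continuous map. Let $|Y_k|$ and $|X_j|$ be the metric graphs with edges of length $1$; their path metrics extend the graph metrics on vertices. Extend $g$ to $|Y_k|\to|X_j|$ by sending each edge at constant speed along a geodesic joining the images of its endpoints. These geodesics have length at most $L$, so the extension is $L$-Lipschitz. If $g(u)=g(v)$, choose vertices $u',v'$ within $1/2$ of $u,v$. Then $d(g(u'),g(v'))\le L/2+L/2=L$, so $d(u',v')\le\rho$. Hence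
$$g(u)=g(v)\implies d(u,v)\le\rho+1=D.\tag{6}$$

**Step 4: $p,q\in g(a)\cap g(b)$.** Here $a,b\subset|Y_k|$ are the two loops, and $p,q$ are the branch vertices of $X_j$. Each loop is an isometrically embedded circle of length $k$, since an excursion into the other loop leaves and returns at $o$ and shortens nothing. Suppose $p\notin g(a)$. Then $g(a)$ is a compact subset of $|X_j|\setminus\{p\}$, which is a union of four half-open segments issuing from $q$. So $g(a)$ lies in a star with four closed arms, a finite tree. By (6), Lemma 1 applies to $g|_a$ and gives $k\le6D$, a contradiction. The same argument with $q$ in place of $p$, or $b$ in place of $a$, gives the other three cases.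

**Step 5: contradiction at $o$.** By Step 4 there are $a^1\in a$ and $b^1\in b$ with $g(a^1)=g(b^1)=p$. Every path from $a$ to $b$ passes through $o$, so by (6)
$$D\ge d(a^1,b^1)=d(a^1,o)+d(o,b^1)\ge d(a^1,o).$$
In the same way, comparing preimages of $q$ in $a$ and in $b$ gives $a^2\in a$ with $g(a^2)=q$ and $d(a^2,o)\le D$. Hence
$$j=d(p,q)=d(g(a^1),g(a^2))\le L\,d(a^1,a^2)\le2DL,$$
which contradicts (5). Together with Section 5 this proves Theorem 1. $\blacksquare$

## 8. Bijective coarse quotients and the size of $K$

We now prove part 3 of Theorem 2. Its first assertion turns the two-to-one map of Theorem 1 into a bijection, by letting the constant $K$ absorb the fibers.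

**Step 1: the space $Y'$.** Let $f:X\to Y$ be as constructed for Theorem 1; distances in $Y$ are integers, so distinct points are at distance $\ge1$. Let $Y'$ be the set $X$ with $d'(x,x)=0$ and
$$d'(x,x')=\partial(f(x),f(x'))\ \text{ if } f(x)\ne f(x'),\qquad d'(x,x')=1\ \text{ if } f(x)=f(x'),\ x\ne x'.$$
For the triangle inequality $d'(x,z)\le d'(x,y)+d'(y,z)$ with $x\ne z$, distinguish two cases. If $f(x)=f(z)$, then at least one of $d'(x,y),d'(y,z)$ is nonzero, hence $\ge1=d'(x,z)$. If $f(x)\ne f(z)$, then $d'(x,z)=\partial(f(x),f(z))\le\partial(f(x),f(y))+\partial(f(y),f(z))$, and $\partial(f(\cdot),f(\cdot))\le d'$.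

**Step 2: $Y'$ is u.l.f. and does not coarsely embed into $X$.** We have $\partial(f(x),f(x'))\le d'(x,x')\le\partial(f(x),f(x'))+1$, so a ball of radius $r$ in $Y'$ lies in the preimage of a ball of radius $r$ in $Y$, which has at most twice as many points. Any map $\iota:Y\to Y'$ with $f\iota=\mathrm{id}$ satisfies $d'(\iota(y),\iota(y'))=\partial(y,y')$, so it is an isometric embedding, and $\iota f$ moves points by at most $1$; thus $f:Y'\to Y$ is a coarse equivalence with coarse inverse $\iota$. A coarse embedding $Y'\to X$, composed with $\iota$, would be a coarse embedding of $Y$ into $X$, against Theorem 1.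

**Step 3: the identity $X\to Y'$ is a coarse quotient with $K=1$.** It is coarse: $d(x,x')\le r$ implies $d'(x,x')\le\max(r,1)$, because $f$ is $1$-Lipschitz. If $d'(x,x')\le r$, then $\partial(f(x),f(x'))\le r$, so by Theorem 1 there is $x''\in B(x,r)$ with $f(x'')=f(x')$, and then $d'(x',x'')\le1$. So the ball of radius $r$ about $x$ in $Y'$ lies in the $1$-neighborhood, in $Y'$, of $B(x,r)$. This identity map is a bijection, which proves the first assertion.

**Step 4: injective maps with $K<1$.** Now let $f$ be any coarse quotient as in Theorem 2, with $Y$ having distinct points at distance $\ge1$, with $f$ injective, and with $K<1$. Then $A_K=A$ for all nonempty $A$, so for each $r$ there is $s$ with $B(f(x),r)\subseteq f(B(x,s))$ for all $x$. If $\partial(f(x),f(x'))\le r$, then $f(x')=f(x'')$ with $x''\in B(x,s)$, and injectivity gives $x'=x''$ and $d(x,x')\le s$. So $f$ is expanding. Fixing $x$ and letting $r\to\infty$ shows that $f$ is onto. Thus $f$ is a bijection, and $f$ and $f^{-1}$ are coarse, so $f$ is a coarse equivalence. This completes the proof of Theorem 2. $\blacksquare$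

## 9. Lattices modulo finite groups, and cones in dimension two

The spaces of Theorem 1 are made of separate pieces. Failure also occurs with $X=\mathbb Z^n$.

**Theorem 3.** Let $V=\mathbb R^n$ be Euclidean, $\Lambda\subset V$ a lattice (of full rank), and $G\le O(n)$ a finite nontrivial group with $G\Lambda=\Lambda$ acting freely on $V\setminus\{0\}$ (for example $\Lambda=\mathbb Z^n$, $G=\{\pm1\}$). Let $Y=\Lambda/G$ with metric $d([x],[y])=\min_{g\in G}|x-gy|$, and let $q:\Lambda\to Y$ be the projection. Then $q$ is an at most $|G|$-to-one coarse quotient of u.l.f. spaces, and $Y$ coarsely embeds into $\Lambda$ if and only if $n\le2$.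

In particular $\mathbb Z^n\to\mathbb Z^n/\{\pm1\}$ is an at most two-to-one coarse quotient for every $n$, and $\mathbb Z^n/\{\pm1\}$ coarsely embeds into $\mathbb Z^n$ exactly when $n\le2$.

Acting freely means $gv\ne v$ whenever $g\ne1$ and $v\ne0$.

**Step 1: $q$ is a coarse quotient.** As $G$ acts by isometries, $\min_g|x-gy|$ depends only on the orbits, is symmetric, vanishes only for equal orbits, and satisfies the triangle inequality, since $|x-ghz|\le|x-gy|+|gy-ghz|=|x-gy|+|y-hz|$. Clearly $q$ is $1$-Lipschitz. If $d([x],[y])\le r$, then some $gy$ lies within $r$ of $x$; so $B(q(x),r)=q(B(x,r))$, which gives co-coarse continuity with every $K>0$ and also shows that $Y$ is u.l.f., as $\Lambda$ is. Fibers are orbits, with at most $|G|$ points.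

**Step 2: $n=1$.** Here $\Lambda=\alpha\mathbb Z$ and $G=\{\pm1\}$, and $[x]\mapsto|x|\in\Lambda$ is an isometric embedding because $\min(|x-y|,|x+y|)=\big||x|-|y|\big|$.

**Step 3: $n=2$, opening up the cone.** A reflection fixes a line, so freeness gives $G\le SO(2)$, and $G$ consists of the rotations by multiples of $2\pi/m$, where $m=|G|\ge2$. Identify $V$ with $\mathbb C$ and put $F(re^{i\theta})=re^{im\theta}$, which is $G$-invariant. Let $|z|=r$, $|w|=r'$, and let $\alpha\in[0,\pi/m]$ be the distance from the difference of the arguments of $z$ and $w$ to $\frac{2\pi}m\mathbb Z$ (any $\alpha$ will do if $r=0$ or $r'=0$). The angles between $z$ and the points $gw$ have $\alpha$ as their smallest value, and the arguments of $F(z),F(w)$ differ by $\pm m\alpha$ modulo $2\pi$. By the law of cosines,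
$$\min_g|z-gw|^2=(r-r')^2+4rr'\sin^2\tfrac\alpha2,\qquad |F(z)-F(w)|^2=(r-r')^2+4rr'\sin^2\tfrac{m\alpha}2 .$$
Since $0\le\frac\alpha2\le\frac{m\alpha}2\le\frac\pi2$, we have $\sin\frac\alpha2\le\sin\frac{m\alpha}2\le m\sin\frac\alpha2$. Therefore
$$\min_g|z-gw|\le|F(z)-F(w)|\le m\min_g|z-gw|,$$
and $F$ induces a bi-Lipschitz embedding $Y\to V$. Composing with a map $V\to\Lambda$ that sends each point to a nearest lattice point, which moves points a bounded distance, gives a coarse embedding $Y\to\Lambda$. As a check, take $\Lambda=\mathbb Z^2$ and $G=\{\pm1\}$: the classes of $1$ and $i$ are at distance $\sqrt2$, and $F(1)=1$, $F(i)=-1$ are at distance $2\in[\sqrt2,2\sqrt2]$.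

## 10. Loops at infinity in dimension at least three

Let $n\ge3$ and suppose $\varphi:Y\to\Lambda\subset V$ is a coarse embedding. The plan: $\varphi$ gives a $G$-invariant continuous map $\psi:V\to V$ that hits everything near infinity. A path from $x$ to $hx$ with $h\ne1$ becomes a loop under $\psi$. Near infinity in $V$ this loop can be contracted, as $n\ge3$. Pulling the contraction back through $\psi$, which identifies only points that are close modulo $G$, forces $h=1$. (For $n=2$ the complement of a disk is not simply connected, and the map $F$ above shows that no such argument can work.)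

For $u,v\in V$ put $\delta(u,v)=\min_{g\in G}|u-gv|$. As in Step 1 above, $\delta$ is symmetric, satisfies the triangle inequality, and $\delta(\lambda,\mu)=d(q(\lambda),q(\mu))$ on $\Lambda$.

**Step 0: a continuous $G$-invariant extension.** Topology needs a continuous map, so we interpolate. Choose $\rho>0$ such that every $v\in V$ is within $\rho$ of $\Lambda$. Let $w_\lambda(v)=\max(0,2\rho-|v-\lambda|)$ and
$$\psi(v)=\frac{\sum_{\lambda\in\Lambda}w_\lambda(v)\,\varphi(q(\lambda))}{\sum_{\lambda\in\Lambda}w_\lambda(v)} .$$
The sums are locally finite, and the denominator is $\ge\rho$ because some $\lambda$ is within $\rho$ of $v$. So $\psi:V\to V$ is continuous. Since $w_{g\lambda}(gv)=w_\lambda(v)$ and $q(g\lambda)=q(\lambda)$, reindexing the sums gives $\psi(gv)=\psi(v)$.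

Let $\omega$ be a nondecreasing control function for the coarse map $\varphi$. If $|u-\lambda|\le\rho$ with $\lambda\in\Lambda$, then $\psi(u)$ is a convex combination of points $\varphi(q(\lambda'))$ with $|\lambda'-u|<2\rho$, hence $d(q(\lambda),q(\lambda'))\le3\rho$; so $|\psi(u)-\varphi(q(\lambda))|\le\omega(3\rho)$. For $u,v\in V$ take $\lambda,\mu\in\Lambda$ within $\rho$ of $u,v$. Then $|\delta(u,v)-d(q(\lambda),q(\mu))|\le2\rho$. If $|\psi(u)-\psi(v)|\le s$, then $|\varphi(q(\lambda))-\varphi(q(\mu))|\le s+2\omega(3\rho)$, which bounds $d(q(\lambda),q(\mu))$ as $\varphi$ is expanding. Thus for every $s\ge0$ there is $r(s)$, which we may take nondecreasing in $s$, with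
$$|\psi(u)-\psi(v)|\le s\implies\delta(u,v)\le r(s).\tag{7}$$
Taking $v=0$, where $\delta(u,0)=|u|$, we see that $|\psi(u)|\le M'$ implies $|u|\le r(M'+|\psi(0)|)$. So $|\psi(u)|\to\infty$ as $|u|\to\infty$; that is, $\psi$ is proper.

Fix $r_1\ge\max(1,r(1))$. For $g\ne1$ the continuous function $|gv-v|$ has no zero on the unit sphere, by freeness. As $G$ is finite and the sphere is compact, homogeneity gives $c>0$ with
$$|gv-v|\ge c|v|\qquad(g\ne1,\ v\in V).\tag{8}$$
Consequently $|gv-g'v|=|g'^{-1}gv-v|\ge c|v|$ for $g\ne g'$.

**Step 1: local surjectivity.** Put $t=2r_1$ and $R_0=2r_1+4r_1/c$. We claim: if $|x|\ge R_0$, then $\psi(x)$ is an interior point of $\psi(B(x,t))$.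

First, if $u,v\in B(x,t)$ and $|u-v|=t$, then $\psi(u)\ne\psi(v)$. Otherwise (7) gives $g\in G$ with $|u-gv|\le r(0)\le r_1$. If $g=1$, this contradicts $|u-v|=2r_1$. If $g\ne1$, then $|v|\ge|x|-t\ge4r_1/c$, and (8) gives
$$4r_1\le c|v|\le|v-gv|\le|v-u|+|u-gv|\le t+r_1=3r_1,$$
a contradiction.

Now for $u\in S^{n-1}$ and $\tau\in[0,1]$ let
$$H(u,\tau)=\psi\Big(x+\frac{t}{1+\tau}u\Big)-\psi\Big(x-\frac{\tau t}{1+\tau}u\Big).$$
The two arguments lie in $B(x,t)$ and differ by exactly $tu$, so $H$ never vanishes. Thus $H$ is a homotopy of maps $S^{n-1}\to V\setminus\{0\}$. The map $H(u,1)=\psi(x+\frac t2u)-\psi(x-\frac t2u)$ is odd in $u$, so by Borsuk's theorem (an odd map of $S^{n-1}$ to itself has odd degree) it has odd degree. Hence $H(u,0)=\psi(x+tu)-\psi(x)$ has nonzero degree as a map to $V\setminus\{0\}$.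

Let $|p-\psi(x)|<\min_{u}|\psi(x+tu)-\psi(x)|$; the minimum is positive. Moving $\psi(x)$ to $p$ along a segment gives a homotopy in $V\setminus\{0\}$, so $u\mapsto\psi(x+tu)-p$ has the same nonzero degree. If $p\notin\psi(B(x,t))$, then $y\mapsto\psi(y)-p$ would extend this map without zeros to the ball $B(x,t)$, and its degree would be $0$. So $p\in\psi(B(x,t))$, which proves the claim.

**Step 2: surjectivity near infinity.** We pass from local to global by connectedness. Let
$$R_1=R_0+2r_1,\quad A=\psi(\{|y|\ge R_0\}),\quad M=\max_{|y|\le R_1}|\psi(y)|,\quad W=\{p\in V:|p|>M\}.$$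
The set $A$ is closed: if $\psi(y_i)\to p$ with $|y_i|\ge R_0$, then $(y_i)$ is bounded by properness, and a limit $y$ of a subsequence has $|y|\ge R_0$ and $\psi(y)=p$. The set $A\cap W$ is open: if $p=\psi(x)\in W$ with $|x|\ge R_0$, then $|x|>R_1$ by definition of $M$, so $B(x,2r_1)\subseteq\{|y|\ge R_0\}$, and Step 1 shows that $p$ is interior to $\psi(B(x,2r_1))\subseteq A$. So $A\cap W$ is open and closed in $W$, which is connected. It is nonempty, as $A$ is unbounded. Hence $W\subseteq A$. In summary, every $p\in W$ has a $\psi$-preimage, and all its preimages lie in
$$\Omega:=\{v:|v|>R_1\}.$$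

**Step 3: a $G$-valued cocycle.** Here we record which group element brings two nearby orbits together. For $w\in\Omega$ and $g\ne g'$ we have $|gw-g'w|\ge c|w|>cR_1>3r_1$. So if $u,v\in\Omega$ and $\delta(u,v)\le r_1$, there is a unique $g(u,v)\in G$ with
$$|u-g(u,v)v|\le r_1:$$
it exists by definition of $\delta$, and two of them would give $|gv-g'v|\le2r_1$. If $u,v,w\in\Omega$ have pairwise $\delta$-distances $\le r_1$, then
$$g(u,v)\,g(v,w)=g(u,w).\tag{9}$$
Indeed $|u-g(u,v)g(v,w)w|\le|u-g(u,v)v|+|v-g(v,w)w|\le2r_1$ and $|u-g(u,w)w|\le r_1$. So $g(u,v)g(v,w)w$ and $g(u,w)w$ are within $3r_1$ of each other, and the two group elements agree.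

**Step 4: contracting a loop.** By properness choose $R_2>R_1$ with $|\psi(v)|>M$ whenever $|v|\ge R_2$. Fix $x$ with $|x|=R_2$ and $1\ne h\in G$. Let $\gamma:[0,1]\to\{|v|=R_2\}$ be a path from $x$ to $hx$. Since $\psi(hx)=\psi(x)$, the composition $\psi\circ\gamma$ is a loop in $W$ based at $p=\psi(x)$. The set $W$ is homotopy equivalent to $S^{n-1}$, which is simply connected because $n\ge3$. So there is a continuous $\mathcal H:[0,1]^2\to W$ with $\mathcal H(s,0)=\psi(\gamma(s))$ and $\mathcal H=p$ on the other three sides. By uniform continuity choose $N\ge2$ such that $|\mathcal H(z)-\mathcal H(z')|\le1$ whenever $z,z'$ lie in a common square of the $N\times N$ grid, and $|\gamma(\frac iN)-\gamma(\frac{i+1}N)|\le r_1$ for all $0\le i<N$.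

For $0\le i,j\le N$ choose $x_{ij}\in\psi^{-1}\big(\mathcal H(\tfrac iN,\tfrac jN)\big)$, which is possible by Step 2 and gives $x_{ij}\in\Omega$. On the boundary we prescribe
$$x_{i0}=\gamma(\tfrac iN),\qquad x_{0j}=x,\qquad x_{Nj}=hx,\qquad x_{iN}=x\ \ (i<N).$$
These are preimages of the right points, since $\psi(x)=\psi(hx)=p$, and they agree at the corners: $\gamma(0)=x$, $\gamma(1)=hx$, $x_{0N}=x$, and $x_{NN}=hx$. By (7), points attached to vertices of a common grid square have $\delta$-distance at most $r(1)\le r_1$, so $g(\cdot,\cdot)$ is defined on all pairs from a common square.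

**Step 5: comparing two products.** For a monotone (right/up) lattice path from $(0,0)$ to $(N,N)$, take the ordered product of the elements $g(\cdot,\cdot)$ along its edges. Pushing the path across one grid square replaces a corner $a,b,e$ by $a,b',e$, where $a$ is the point at the lower left vertex, $e$ the one at the upper right vertex, and $b,b'$ those at the two others. By (9),
$$g(a,b)\,g(b,e)=g(a,e)=g(a,b')\,g(b',e),$$
so the product does not change. Any two monotone paths are connected by such pushes, so the product is the same for all of them.

Go along the bottom and then up the right side. On the bottom, $|\gamma(\frac iN)-\gamma(\frac{i+1}N)|\le r_1$ says that each factor is $1$; on the right side each factor is $g(hx,hx)=1$. The product is $1$. Now go up the left side and then along the top. All factors are $g(x,x)=1$ except the last one, on the edge from $(N-1,N)$ to $(N,N)$, which is $g(x,hx)=h^{-1}$, because $|x-h^{-1}(hx)|=0\le r_1$. The product is $h^{-1}$.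

Hence $h=1$, a contradiction. So for $n\ge3$ the space $Y$ does not coarsely embed into $\Lambda$, and with Section 9 this proves Theorem 3. $\blacksquare$
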